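# Independent domination against maximum degree times packing number

## Three theorems on $i$, $\Delta$ and $\rho$

All graphs are finite and simple. For a graph $G$ we write $\Delta(G)$ for the maximum degree, $\rho(G)$ for the packing number, $i(G)$ for the independent domination number, and $\alpha(G)$ for the independence number; the definitions are recalled in the next section.

**Theorem 1.** There is a graph $G$ with $\Delta(G)=24$, $\rho(G)=1$ and $i(G)=25$. Hence the inequality $i\le\Delta\rho$ is false in general.

**Theorem 2.** For all integers $\Delta\ge 14$ and $k\ge 1$ there is a connected graph $G$ with $\Delta(G)=\Delta$, $\rho(G)=k$ and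
$$i(G)\ \ge\ k\Delta+1\ >\ \Delta(G)\,\rho(G).$$

**Theorem 3.** For $\Delta\ge 1$ let $F(\Delta)=\sup\{\,i(G)/\rho(G) : \Delta(G)=\Delta\,\}$. Then:

1. $F(\Delta)\le(\Delta^2+1)/2$ for all $\Delta\ge1$; indeed $\alpha(G)\le\frac{\Delta^2+1}{2}\,\rho(G)$ whenever $\Delta(G)=\Delta\ge1$.
2. $F(\Delta)\ge(\Delta+1)^2/64$ for all $\Delta\ge 11$.
3. $F(\Delta)\ge\left(\frac1{16}-o(1)\right)\Delta^2$ as $\Delta\to\infty$.

So $F(\Delta)=\Theta(\Delta^2)$.

These theorems answer a question from the paper of Eun-Kyung Cho and Minki Kim, "Independent domination versus packing in subcubic graphs", arXiv:2307.05119 (2023): is $i(G)\le\Delta(G)\rho(G)$ for every graph $G$ with at least one edge? Theorem 1 says no, with a graph on 49 vertices. Theorem 2 says that the failure is not tied to one degree, to small packing number, or to disconnected graphs. Theorem 3 says that the inequality has the wrong order of magnitude: since $F(\Delta)/\Delta\to\infty$, no inequality $i\le C\,\Delta\,\rho$ with a constant $C$ holds, and the right order is $\Delta^2\rho$. The arguments below do not decide what happens for $4\le\Delta\le13$, and they leave the constant in front of $\Delta^2$ between $1/16$ and $1/2$.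

## Packings, independent dominating sets, and the cases $\Delta\le 3$

**Definition (dominating sets).** A set $A\subseteq V(G)$ is dominating if every vertex of $G$ is in $A$ or adjacent to a vertex of $A$. The domination number $\gamma(G)$ is the minimum size of a dominating set. An independent dominating set is a dominating set that is also independent, and $i(G)$ is the minimum size of such a set.

An independent set is dominating exactly when no vertex can be added to it, so independent dominating sets are the same as maximal independent sets. Thus $i(G)$ is the size of the smallest maximal independent set, $\alpha(G)$ is the size of the largest one, and $\gamma(G)\le i(G)\le\alpha(G)$.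

For an example where $\gamma$ and $i$ are far apart, take two adjacent vertices $u,v$ and attach $n\ge1$ leaves to each. Then $\{u,v\}$ is dominating, so $\gamma\le2$. A maximal independent set either contains one of $u,v$, and then all $n$ leaves of the other, or contains neither, and then all $2n$ leaves. Hence $i=n+1$. The vertices that dominate well are adjacent to each other, and independence forbids using both.

**Definition (packings).** A packing is a vertex set whose closed neighborhoods are pairwise disjoint; equivalently, its vertices are pairwise at distance at least $3$. The packing number $\rho(G)$ is the maximum size of a packing.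

In the path on four vertices the two ends form a packing, so $\rho=2$. If any two vertices of a nonempty graph are at distance at most $2$, then $\rho=1$; this is how we shall always get packing number $1$.

Here is the question on the simplest graphs. For the complete bipartite graph $K_{n,n}$ the maximal independent sets are the two sides, so $i=n$, while $\Delta=n$ and $\rho=1$. So $i=\Delta\rho$ occurs for every $\Delta\ge1$.

For $\Delta\le2$ we can settle everything by hand. Both $i$ and $\rho$ are additive over connected components, and the components are paths and cycles.

* Path $P_n$ with vertices $1,\dots,n$. The set $\{1,4,7,\dots\}$ is a packing of size $\lceil n/3\rceil$. The set $\{2,5,8,\dots\}$, together with the vertex $n$ if $n\equiv1\pmod 3$, is an independent dominating set of size $\lceil n/3\rceil$. So $i(P_n)\le\rho(P_n)$.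
* Cycle $C_n$ with vertices $1,\dots,n$, $n\ge3$. Put $m=\lfloor n/3\rfloor\ge1$. Then $\{1,4,\dots,3m-2\}$ is a packing of size $m$. The set $\{2,5,\dots,3m-1\}$, together with the vertex $n$ if $3\nmid n$, is an independent dominating set of size at most $m+1$. So $i(C_n)\le m+1\le2m\le2\rho(C_n)$.

If $\Delta=1$, only paths on one or two vertices occur and $i\le\rho$. If $\Delta=2$, summing over components gives $i\le2\rho$. (One can also argue that such graphs are claw-free, so that $i=\gamma$ by Allan–Laskar, 1978, and apply the bound for $\gamma$ in the next section to the non-isolated vertices; each isolated vertex adds $1$ to both $i$ and $\rho$.) For maximum degree at most $3$ it is known that $i\le3\rho$; we quote this and do not use it in any proof.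

## Why the neighborhood argument for $\gamma$ does not give $i$

Henning, Löwenstein and Rautenbach observed the inequality we would like, with $\gamma$ in place of $i$.

**Proposition 4.** If every vertex of $G$ has degree at least $1$, then $\gamma(G)\le\Delta(G)\rho(G)$.

The natural proof runs as follows. Let $P$ be a maximum packing, and let $N$ be the set of all neighbors of vertices of $P$; then $|N|\le\Delta(G)\rho(G)$. Since no vertex can be added to $P$, every vertex of $G$ is within distance $2$ of $P$. A vertex of $P$ has a neighbor, which is in $N$. A vertex at distance $1$ from $P$ is in $N$. A vertex at distance $2$ from $P$ has a neighbor in $N$. So $N$ is dominating.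

The first thing to try for $i$ is to repair $N$: choose a maximal independent subset $J$ of $N$ and extend $J$ to a maximal independent set of $G$. The set $J$ dominates all of $N$. But consider a vertex $v$ at distance $2$ from $P$. It was dominated only through its neighbors in $N$, and all of these may have been discarded in passing from $N$ to $J$. Such vertices have to be dominated anew, and nothing in the argument bounds how many new vertices this takes.

A graph that exploits this should have good dominators that are pairwise adjacent, so that only one of them may be used, and many pairwise non-adjacent vertices that are left over when only one is used. At the same time $\rho$ should be $1$, so all distances should be at most $2$. Geometries of points and lines have the required property: any two points have a common line.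

## Six copies of each Fano point: proof of Theorem 1

**Definition (Fano plane).** The points are the residues modulo $7$ and the lines are the seven sets $\{0,1,3\}+r$, $r\in\mathbb Z/7$.

The differences of distinct elements of $\{0,1,3\}$ are $\pm1,\pm3,\pm2$, that is, every nonzero residue exactly once. Hence any two distinct points lie on exactly one common line. There are 7 lines, each line has 3 points, and each point is on 3 lines.

Fix $w\ge1$. Take as vertices the 7 lines and $w$ copies $(p,1),\dots,(p,w)$ of each point $p$. Any two lines are adjacent; $(p,a)$ is adjacent exactly to the 3 lines through $p$; there are no other edges.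

**Step 1: the maximum degree.** We compute both kinds of degree. A line is adjacent to 6 lines and to $3w$ copies, so it has degree $6+3w$. A copy has degree $3$. So $\Delta=6+3w$.

**Step 2: the packing number.** We show that all distances are at most $2$, so $\rho=1$. Two lines are adjacent. Two copies, of the same or of different points, have as a common neighbor a line through the underlying points. A line $\ell$ and a copy $(p,a)$ with $p\in\ell$ are adjacent; if $p\notin\ell$, then $\ell$ is adjacent to a line through $p$, which is adjacent to $(p,a)$.

**Step 3: the independent domination number.** We list the maximal independent sets. Such a set contains at most one line. If it contains no line, it contains all $7w$ copies, because copies are adjacent only to lines. If it contains the line $\ell$, it contains no copy of a point on $\ell$ and, by maximality, every copy of the 4 points off $\ell$; its size is $1+4w$. So $i=1+4w$.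

**Step 4: choosing $w$.** We want $i>\Delta\rho$, that is, $1+4w>6+3w$, that is, $w\ge6$. With $w=6$ the graph has $7+42=49$ vertices, $\Delta=24$, $\rho=1$ and $i=25$. This proves Theorem 1. $\blacksquare$

The graph shows exactly how the repair of $N$ fails. With $w=6$ and $P=\{(p,1)\}$, the set $N$ consists of the three lines through $p$, and these three lines dominate. They are pairwise adjacent, so $J$ is one line; the 24 copies of the points off it lose their domination, and all 24 must be added.

## The cost of one large clique, and grouping by parallel classes

To get quadratic growth we look at larger geometries. First, the same recipe again: a projective plane of order $q$ has $q^2+q+1$ points and as many lines, with $q+1$ points on each line, $q+1$ lines through each point, and one line through any two points. Make all lines pairwise adjacent and take $w$ copies of each point. As in the Fano case (which is $q=2$), $\rho=1$, and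
$$\Delta=q^2+q+w(q+1),\qquad i=\min\{\,w(q^2+q+1),\ 1+wq^2\,\}=1+wq^2.$$
Here $wq\le\Delta$ and $q\le\sqrt\Delta$, so $i=1+(wq)q\le1+\Delta^{3/2}$. Whatever $w$ we choose, this family does not reach $\Delta^2$. The reason is visible: each line pays about $q^2$ in degree for being adjacent to all other lines.

So we want smaller cliques of lines. If two lines are not adjacent, they must still be at distance at most $2$; this is automatic if they share a point. This suggests a geometry with parallelism, where the cliques are made of parallel lines.

**Definition (affine plane).** Let $q$ be a prime power. The affine plane $AG(2,q)$ has as points the pairs $(x,y)$ over the field $\mathbb F_q$, and as lines the sets $\{x=c\}$ and $\{y=ux+b\}$. A parallel class consists of the lines $x=c$, or of the lines $y=ux+b$ with a fixed slope $u$.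

There are $q^2$ points and $q^2+q$ lines, each with $q$ points. Any two distinct points lie on exactly one line. There are $q+1$ parallel classes $L_1,\dots,L_{q+1}$ of $q$ lines each, and every point lies on exactly one line of each class. Two lines from different classes meet in exactly one point, since $ux+b=u'x+b'$ has exactly one solution when $u\ne u'$, and $x=c$ meets $y=ux+b$ only in $(c,uc+b)$. For $q=3$ this gives 9 points and 12 lines in 4 classes of 3 lines.

Suppose that each single parallel class is made a clique, with no other adjacencies between lines. A line now has only $q-1$ line neighbors. But an independent set may now contain one line from every class, and the $q+1$ lines through a fixed point cover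
$$(q+1)(q-1)+1=q^2$$
points, that is, all of them. These $q+1$ lines form an independent dominating set, because every other line is parallel to one of them. So $i\le q+1$, and the construction collapses.

Pairing the classes repairs this. If two parallel classes together form one clique, a line has $2q-1$ line neighbors, still linear in $q$. There are now only $\frac{q+1}2$ cliques (for odd $q$), so an independent set contains at most $\frac{q+1}2$ lines. These cover at most
$$\frac{q+1}2(q-1)+1=\frac{q^2+1}2$$
points, and about half of the plane remains uncovered, with all its copies.

Here is the smallest case by hand. Take $q=3$, pair $\{x=c\}$ with $\{y=c\}$ and $\{y=x+c\}$ with $\{y=-x+c\}$, and take $w=4$ copies of each point. A line has degree $5+12=17$ and a copy has degree $4$, so $\Delta=17$. A maximal independent set has 0, 1 or 2 lines. With no line it has all 36 copies. With one line it has $1+4\cdot6=25$ vertices. With two lines, one from each clique, the lines meet in one point and cover 5 points, so it has $2+4\cdot4=18$ vertices. Thus $i=18>17$, and $\rho=1$ by Lemma 6 below.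

## The graphs $G(q,w,t,e)$

To reach every maximum degree we add two adjusting parameters. Let $q$ be an odd prime power and let $w\ge1$, $t\ge0$, $e\ge0$ be integers. Put $s=\frac{q+1}2$, form the groups $\Gamma_h=L_{2h-1}\cup L_{2h}$ for $1\le h\le s$, and fix a point $p_0$ of $AG(2,q)$.

**Definition (the graph $G(q,w,t,e)$).** The vertices are

* all lines of $AG(2,q)$;
* $w$ copies of each point, and $e$ additional copies of $p_0$; all these are called point vertices;
* for each class $c\in\{1,\dots,q+1\}$, $t$ direction vertices $(z_c,1),\dots,(z_c,t)$.

The edges join

* any two distinct lines of the same group;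
* a line and each copy of each point on it;
* each line of $L_c$ and each $(z_c,b)$;
* $(z_c,b)$ and $(z_{c'},b')$ whenever $c\ne c'$.

The example above is $G(3,4,0,0)$. An additional copy of $p_0$ raises the degree of the lines through $p_0$ by one. A unit of $t$ raises the degree of every line by one, but we shall see that it also forces one more vertex into every maximal independent set.

**Lemma 5.** If $t=0$, or if $q+qt\le(w+2)q-1+t+e$, then
$$\Delta(G(q,w,t,e))=(w+2)q-1+t+e. \tag{1}$$

*Proof.* We compute all degrees. A line is adjacent to the other $2q-1$ lines of its group, to $wq$ copies of its $q$ points, to $t$ direction vertices, and to the $e$ additional copies if it contains $p_0$. So the largest degree of a line is $(2q-1)+wq+t+e=(w+2)q-1+t+e$, attained by the lines through $p_0$. A point vertex has degree $q+1\le3q-1\le(w+2)q-1$. A direction vertex, if there is one, is adjacent to $q$ lines and to $t$ direction vertices in each of the $q$ other classes, so it has degree $q+qt$, and the hypothesis covers this. $\square$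

**Lemma 6.** Any two vertices of $G(q,w,t,e)$ are at distance at most $2$. In particular $\rho(G(q,w,t,e))=1$.

*Proof.* We go through the pairs of vertex types.

* Two point vertices: a line through both underlying points is a common neighbor.
* Two lines: if they are in the same group they are adjacent. Otherwise they are in different classes, so they share a point, and a copy of it (there is one, as $w\ge1$) is a common neighbor.
* A point vertex over $p$ and a line $\ell\in\Gamma_h$: let $m$ be the line of $L_{2h}$ through $p$. Either $m=\ell$, and the two are adjacent, or $m$ is adjacent to both.
* $(z_c,b)$ and a point vertex over $p$: the line of $L_c$ through $p$ is a common neighbor.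
* $(z_c,b)$ and a line $\ell\in L_{c'}$: if $c'=c$ they are adjacent. Otherwise $(z_{c'},1)$ is adjacent to $\ell$ and to $(z_c,b)$.
* Two direction vertices: if their classes differ they are adjacent. Otherwise any line of their class is a common neighbor. $\square$

## Chains and the counting lemma

To get packing number $k$ in a connected graph, we join $k$ copies by as few edges as possible. For $k\ge1$ take disjoint copies $G_1,\dots,G_k$ of $G(q,w,t,e)$, choose a point vertex $x_a$ in each $G_a$, and add the edges $x_ax_{a+1}$ for $1\le a<k$. Call the result $H=H_k(q,w,t,e)$. It is connected, since each $G_a$ is. For $k=1$ it is $G(q,w,t,e)$ itself.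

**Lemma 7.** $\rho(H)=k$, and under the hypothesis of Lemma 5, $\Delta(H)=(w+2)q-1+t+e$.

*Proof.* For the degree: only the vertices $x_a$ gained edges, and their degree in $H$ is at most $(q+1)+2=q+3\le3q-1$, because $q\ge3$. So the maximum in (1) is unchanged.

For $\rho(H)\le k$: by Lemma 6 two vertices of the same $G_a$ are at distance at most $2$, so a packing contains at most one vertex of each $G_a$.

For $\rho(H)\ge k$: choose in each $G_a$ a point vertex $y_a\ne x_a$. Point vertices in the same $G_a$ are not adjacent, so the distance from $y_a$ to $x_a$ is at least $2$. Let $a\ne b$. A path from $y_a$ to $y_b$ must reach $x_a$ before it leaves $G_a$, then use at least one of the added edges, and then go from $x_b$ to $y_b$. Its length is at least $2+1+2=5$. So $\{y_1,\dots,y_k\}$ is a packing. $\square$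

**Lemma 8.** Let $\iota=\iota(q,w,t)=\frac{w(q^2-1)}2+\frac{q+1}2+t$. Then $i(H_k(q,w,t,e))\ge k\iota-(k-1)$.

*Proof.* Let $I$ be a maximal independent set of $H$. We bound $|I\cap V(G_a)|$ from below for each $a$. Fix $a$, let $S$ be the set of lines of $G_a$ in $I$, and put $j=|S|$.

**Step 1: few points are covered.** The purpose is to bound the number of points on lines of $S$. Each group is a clique, so $S$ contains at most one line of each group. Hence $j\le s$, and the lines of $S$ belong to different classes, so any two of them meet. If $j\ge1$, a first line of $S$ covers $q$ points, and each of the other $j-1$ lines shares a point with the first and so adds at most $q-1$ new points. The total is at most $q+(j-1)(q-1)=j(q-1)+1$. For $j=0$ this bound holds trivially. So at least $q^2-1-j(q-1)$ points are uncovered.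

**Step 2: uncovered points force their copies into $I$.** The purpose is to count point vertices in $I$. Consider a copy of an uncovered point in $G_a$, other than $x_a$. All its neighbors are lines through that point, and none of these is in $I$; by maximality the copy is in $I$. Each uncovered point has at least $w$ copies. The only possible exception is the single vertex $x_a$, which has neighbors $x_{a-1}$, $x_{a+1}$ outside $G_a$. Put $\epsilon_a=1$ if $x_a$ lies over an uncovered point of $G_a$ but $x_a\notin I$, and $\epsilon_a=0$ otherwise. Then $I$ contains at least $w\bigl(q^2-1-j(q-1)\bigr)-\epsilon_a$ point vertices of $G_a$.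

**Step 3: not all copies can have an exception.** The purpose is to bound $\sum_a\epsilon_a$. Let $M$ be the set of all $a$ with $\epsilon_a=1$. If $a\in M$, then $x_a\notin I$ has a neighbor in $I$ by maximality. No line through its point is in $I$, so this neighbor is $x_{a'}$ with $a'=a\pm1$. Since $x_{a'}\in I$, we have $a'\notin M$. So $M$ is not the whole index set, and $\sum_a\epsilon_a=|M|\le k-1$. If $M$ is empty, this is clear.

**Step 4: direction vertices contribute $t$.** The purpose is to show that $I$ contains at least $t$ direction vertices of $G_a$; let $t\ge1$. Since $j\le s<q+1$, some class $c$ contains no line of $S$. If $I$ contained no direction vertex of $G_a$, then $(z_c,1)$ would have no neighbor in $I$, because its neighbors are the lines of $L_c$ and direction vertices of $G_a$; and it would not be in $I$ either. This contradicts maximality. So some $(z_{c'},b)$ is in $I$. Being adjacent to it, no line of $L_{c'}$ and no direction vertex of another class is in $I$. Hence none of the $t$ vertices $(z_{c'},1),\dots,(z_{c'},t)$ has a neighbor in $I$, and by maximality all of them are in $I$.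

**Step 5: adding up.** Lines, point vertices and direction vertices together give
$$|I\cap V(G_a)|\ \ge\ j+w\bigl(q^2-1-j(q-1)\bigr)+t-\epsilon_a\ =\ w(q^2-1)+t-j\bigl(w(q-1)-1\bigr)-\epsilon_a. \tag{2}$$
Since $w(q-1)-1\ge0$, the right side is smallest when $j$ is as large as possible, namely $j=s$. As $s(q-1)=\frac{q^2-1}2$, it is at least
$$w(q^2-1)+t-\frac{w(q^2-1)}2+s-\epsilon_a\ =\ \iota-\epsilon_a.$$
Summing over $a$ and using Step 3, we get $|I|\ge k\iota-(k-1)$. $\square$

For $k=1$ the bound is an equality: $i(G(q,w,t,e))=\iota$. Take one line through $p_0$ from each group, all copies of the points not on these $s$ lines, and the $t$ direction vertices of a class from which no line was taken. This set is independent. It dominates all lines (each group contains a chosen line), all point vertices, and all direction vertices (those of the other classes are adjacent to the chosen ones). The $s$ lines cover exactly $s(q-1)+1$ points, among them $p_0$, so its size is $s+w(q^2-1-s(q-1))+t=\iota$.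

## Every maximum degree from 14 on: proof of Theorem 2

**Step 1: what the parameters must satisfy.** Suppose that (1) applies with value $\Delta$ and that $\iota\ge\Delta+1$. Then $H=H_k(q,w,t,e)$ is connected with $\Delta(H)=\Delta$ and $\rho(H)=k$ by Lemma 7, and Lemma 8 gives
$$i(H)\ \ge\ k(\Delta+1)-(k-1)\ =\ k\Delta+1 .$$
The joining edges may cost $k-1$, and a surplus of $1$ per copy pays for that with one vertex to spare. So for each $\Delta\ge14$ it remains to find parameters with $\iota\ge\Delta+1$ for which (1) gives $\Delta$.

**Step 2: the degrees $14,\dots,18$.** Here the surplus is exactly $1$, so we cannot use $e$, which raises $\Delta$ but not $\iota$. We use $t$, which raises both by one, as long as the direction vertices do not exceed the degree of the lines.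

| $\Delta=(w+2)q-1+t+e$ | $(q,w,t,e)$ | degree $q+qt$ of direction vertices | $\iota$ |
|---|---|---|---|
| $15-1=14$ | $(5,1,0,0)$ | none | $12+3=15$ |
| $15-1+1=15$ | $(5,1,1,0)$ | $10$ | $12+3+1=16$ |
| $15-1+2=16$ | $(5,1,2,0)$ | $15$ | $12+3+2=17$ |
| $18-1=17$ | $(3,4,0,0)$ | none | $16+2=18$ |
| $18-1+1=18$ | $(3,4,1,0)$ | $6$ | $16+2+1=19$ |

In every row the direction vertices have degree at most $\Delta$, so (1) applies, and $\iota=\Delta+1$. One cannot continue the first three rows to $t=3$, because a direction vertex would then have degree $20$, while (1) would call for $17$; this is why the table changes to $q=3$.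

**Step 3: the degrees $\Delta\ge19$.** Now there is room to use $e$. Take $q=5$, $t=0$,
$$w=\left\lfloor\frac{\Delta-9}5\right\rfloor\ge2,\qquad e=\Delta-9-5w\in\{0,1,2,3,4\}.$$
By (1) the maximum degree is $5(w+2)-1+e=5w+9+e=\Delta$. Moreover $\iota=12w+3$, so
$$\iota-(\Delta+1)=12w+3-(5w+10+e)=7w-7-e\ge7-4>0 .$$
This proves Theorem 2. $\blacksquare$

## Quadratic growth: the lower bounds in Theorem 3

**Step 1: choosing the number of copies.** We want $i$ large compared with $\Delta^2$. With $t=e=0$ we have $\Delta=(w+2)q-1$, and $\iota$ is about $wq^2/2$, so for large $q$ the ratio $\iota/\Delta^2$ is about $\frac{w}{2(w+2)^2}$. Over positive $w$ this is largest at $w=2$, where it is $\frac1{16}$. So we take $w=2$.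

**Step 2: the construction for a given $\Delta\ge11$.** Put $x=\frac{\Delta+1}4\ge3$ and let $q$ be the largest prime with $q\le x$. Then $q\ge3$, so $q$ is odd. Take $G=G(q,2,0,e)$ with $e=\Delta-(4q-1)$, which is nonnegative since $4q\le\Delta+1$. By Lemmas 5 and 6, $\Delta(G)=4q-1+e=\Delta$ and $\rho(G)=1$. By Lemma 8 with $k=1$,
$$i(G)\ \ge\ (q^2-1)+\frac{q+1}2\ \ge\ q^2 .$$

**Step 3: the explicit bound.** We need $q$ not much smaller than $x$. Bertrand's postulate says that for every integer $m\ge1$ there is a prime $p$ with $m<p\le2m$. Apply it with $m=\lfloor x/2\rfloor\ge1$. Then $p\ge m+1>x/2$ and $p\le2m\le x$, so $q\ge p>x/2$. Hence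
$$F(\Delta)\ \ge\ \frac{i(G)}{\rho(G)}\ \ge\ q^2\ >\ \frac{x^2}4\ =\ \frac{(\Delta+1)^2}{64}.$$

**Step 4: the asymptotic bound.** Let $0<\varepsilon<1$. By the prime number theorem, the number of primes in the interval $((1-\varepsilon)x,x]$ is asymptotic to $\varepsilon x/\log x$, so it is positive for all large $x$, and then $q>(1-\varepsilon)x$. Hence $F(\Delta)\ge q^2>(1-\varepsilon)^2\frac{(\Delta+1)^2}{16}$ for all large $\Delta$. As $\varepsilon$ was arbitrary, $F(\Delta)\ge\left(\frac1{16}-o(1)\right)\Delta^2$.

## Packings of low-degree vertices: the upper bound in Theorem 3

Let $G$ have maximum degree $\Delta\ge1$, and let $B_2(v)$ be the set of vertices at distance at most $2$ from $v$. A vertex of degree $d$ has $|B_2(v)|\le1+d+d(\Delta-1)=1+d\Delta$. If $P$ is any maximal packing, the sets $B_2(p)$, $p\in P$, cover $V(G)$, so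
$$\alpha(G)\le|V(G)|\le(1+\Delta^2)\,|P|\le(1+\Delta^2)\,\rho(G).$$
This is the claim up to a factor $2$. If $G$ is $\Delta$-regular, the factor is easy to gain: counting the edges that leave an independent set $I$ gives $\Delta|I|\le\Delta(|V(G)|-|I|)$, so $|I|\le|V(G)|/2$.

In a graph that is not regular, $|I|\le|V(G)|/2$ can fail, and it is not enough to work with an arbitrary maximal packing. For $\Delta\ge2$ take the tree with a root of degree $\Delta$ whose $\Delta$ children have $\Delta-1$ leaves each. The root alone is a maximal packing. The root and all leaves form an independent set of size $\Delta^2-\Delta+1$, and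
$$\Delta^2-\Delta+1-\frac{\Delta^2+1}2=\frac{(\Delta-1)^2}2>0 .$$
So the bound $|I|\le\frac{\Delta^2+1}2|P|$ is false for this $P$. A better packing consists of one leaf below each child; it has size $\Delta$. Vertices of low degree allow $I$ to be large, but they also have small balls $B_2$. This suggests choosing the packing greedily, with low degrees first, and balancing the two effects.

**Step 1: the greedy packing.** We build a packing that prefers low degrees. For $j=1,2,\dots$ let $p_j$ be a vertex of minimum degree (in $G$) among the vertices not in $\bigcup_{l<j}B_2(p_l)$, and let $d_j$ be its degree. Stop when all vertices are covered, say after $m$ steps. Distinct $p_j$ are at distance at least $3$, so they form a packing and $m\le\rho(G)$.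

**Step 2: the partition.** We assign every vertex to the step that first covers it. Let $I$ be an independent set, and put
$$V_j=B_2(p_j)\setminus\bigcup_{l<j}B_2(p_l),\qquad n_j=|V_j|,\qquad x_j=|I\cap V_j| .$$
The sets $V_j$ partition $V(G)$. Every vertex of $V_j$ was still available when $p_j$ was chosen, so its degree is at least $d_j$. Also $n_j\le|B_2(p_j)|\le1+d_j\Delta$.

**Step 3: counting edges.** We replace the regular count by a weighted one. All edges at vertices of $I$ go to $V(G)\setminus I$, and each vertex there receives at most $\Delta$ of them. Writing $d(v)$ for the degree of $v$, we get
$$\sum_jd_jx_j\ \le\ \sum_{v\in I}d(v)\ \le\ \Delta\,|V(G)\setminus I|\ =\ \Delta\sum_j(n_j-x_j),$$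
that is,
$$\sum_j(d_j+\Delta)\,x_j\ \le\ \Delta\sum_jn_j . \tag{3}$$

**Step 4: completing the weights to $2\Delta$.** We want a bound on $\sum_jx_j=|I|$ with equal weights. Since $d_j\le\Delta$ and $x_j\le n_j$, (3) gives
$$2\Delta|I|=\sum_j(d_j+\Delta)x_j+\sum_j(\Delta-d_j)x_j\le\sum_j\Delta n_j+\sum_j(\Delta-d_j)n_j=\sum_jn_j(2\Delta-d_j).$$
With $n_j\le1+d_j\Delta$ and $2\Delta-d_j>0$ we obtain
$$2\Delta|I|\ \le\ \sum_j(1+d_j\Delta)(2\Delta-d_j). \tag{4}$$

**Step 5: each summand is largest at $d_j=\Delta$.** This is where low degree and small ball balance. Write $d_j=\Delta-y$ with an integer $y\ge0$. Then
$$(1+d_j\Delta)(2\Delta-d_j)=(1+\Delta^2-\Delta y)(\Delta+y)=\Delta^3+\Delta+y-\Delta y^2 ,$$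
since the terms $\Delta^2y$ and $-\Delta^2y$ cancel. Now $y-\Delta y^2=y(1-\Delta y)\le0$: it is $0$ for $y=0$, and for $y\ge1$ we have $\Delta y\ge1$. So each summand in (4) is at most $\Delta^3+\Delta=\Delta(\Delta^2+1)$.

**Step 6: the bound.** From (4) and Step 5, $2\Delta|I|\le m\,\Delta(\Delta^2+1)$, and $m\le\rho(G)$ gives
$$|I|\ \le\ \frac{\Delta^2+1}2\,\rho(G).$$
As $I$ was an arbitrary independent set, $i(G)\le\alpha(G)\le\frac{\Delta^2+1}2\rho(G)$, so $F(\Delta)\le\frac{\Delta^2+1}2$ for all $\Delta\ge1$. With the lower bounds of the preceding section, $F(\Delta)=\Theta(\Delta^2)$, and Theorem 3 is proved. $\blacksquare$
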